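\title{Relative finite presentability is a quasi-isometry invariant of pairs}

\begin{abstract}
Let $G$ and $H$ be finitely generated groups with finite families of subgroups $\mathcal P$ and $\mathcal Q$. Suppose that a quasi-isometry $G\to H$ matches the left cosets of the members of $\mathcal P$ with those of the members of $\mathcal Q$ up to uniformly bounded Hausdorff distance. We prove that $G$ is finitely presented relative to $\mathcal P$ if and only if $H$ is finitely presented relative to $\mathcal Q$, with no assumption on the subgroups. The proof characterizes relative finite presentability by a filling property of closed paths at a fixed scale and transports fillings through the quasi-isometry. It applies to quasi-retracts, and it yields a filling function that is a quasi-isometry invariant of relatively finitely presented pairs.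
\end{abstract}

\section{The question and the results}\label{sec:intro}

Among finitely generated groups, being finitely presented is known to be a quasi-isometry invariant. We prove the analogue for groups with a distinguished family of subgroups.

A \emph{pair} $(G,\mathcal P)$ consists of a finitely generated group $G$, with the left-invariant word metric $d_G$ of a chosen finite generating set, and a finite family $\mathcal P=\{P_i\}_{i\in I}$ of subgroups, called \emph{peripheral}. Repetitions in the family are allowed. We write $|g|=d_G(1,g)$ and $S_k=\{g\in G:|g|\le k\}$, a finite set closed under inverses, and we let $G/\mathcal P$ be the collection of left cosets $gP_i$ with $g\in G$, $i\in I$. For a finite subset $X\subseteq G$ put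
\[
F(X,\mathcal P)=F(X)*\bigl(\ast_{i\in I}P_i\bigr),
\]
where $F(X)$ is the free group on $X$ and each index $i$ contributes its own free factor, even if peripheral subgroups intersect or coincide in $G$. We write $[x]$ for the free generator given by $x\in X$ and $p^{(i)}$ for the element $p\in P_i$ in the $i$-th factor. The natural homomorphism $F(X,\mathcal P)\to G$ sends $[x]$ to $x$ and $p^{(i)}$ to $p$.

\begin{definition}\label{def:rfp}
The pair $(G,\mathcal P)$ is \emph{relatively finitely presented}, in the sense of Osin, if for some finite $X\subseteq G$ the homomorphism $F(X,\mathcal P)\to G$ is onto and its kernel is the normal closure of a finite set.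
\end{definition}

The definition says that every relation in $G$ follows from finitely many relators together with the relations that hold inside the peripheral subgroups. If $\mathcal P$ is empty or consists of trivial subgroups, then $F(X,\mathcal P)=F(X)$ and the condition is that $G$ be finitely presented. The pair $(G,\{G\})$ is always relatively finitely presented, with $X=\emptyset$ and trivial kernel. An amalgam $G=P_1*_{C}P_2$ over a finitely generated subgroup $C$ is finitely presented relative to $\{P_1,P_2\}$, with $X=\emptyset$ and relators $c^{(1)}(c^{(2)})^{-1}$ for $c$ in a finite generating set of $C$.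

For $L\ge1$ and $C\ge0$, an \emph{$(L,C)$-quasi-isometry} is a map $q\colon G\to H$ such that
\[
L^{-1}d_G(x,y)-C\le d_H(q(x),q(y))\le L\,d_G(x,y)+C\qquad(x,y\in G)
\]
and every point of $H$ lies within $C$ of a point of $q(G)$. The Hausdorff distance $\mathrm{hdist}(A,B)$ of two subsets is the infimum of all $\varepsilon$ such that every point of either set lies within $\varepsilon$ of a point of the other. Thus $\mathrm{hdist}(A,B)<M$ provides, for each point of either set, a point of the other at distance less than $M$.

\begin{definition}\label{def:qi}
An \emph{$(L,C,M)$-quasi-isometry of pairs} $q\colon(G,\mathcal P)\to(H,\mathcal Q)$ is an $(L,C)$-quasi-isometry $q\colon G\to H$ such that the relation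
\[
\{(A,B)\in G/\mathcal P\times H/\mathcal Q:\ \mathrm{hdist}(q(A),B)<M\}
\]
projects onto both $G/\mathcal P$ and $H/\mathcal Q$. A \emph{quasi-isometry of pairs} is an $(L,C,M)$-quasi-isometry of pairs for some $L\ge1$, $C\ge0$, $M\ge0$.
\end{definition}

For example, the identity map of $G$ is a quasi-isometry of pairs when a peripheral subgroup $P$ is replaced by a conjugate, since $d_G(xgpg^{-1},xgp)=|g|$ gives $\mathrm{hdist}(xgPg^{-1},xgP)\le|g|$. The same holds when $P$ is replaced by a subgroup $K$ of finite index, since $P=Kt_1\cup\dots\cup Kt_m$ gives $\mathrm{hdist}(xK,xP)\le\max_j|t_j|$. The following question is posed in \cite{HMS}.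

\medskip
\noindent\textbf{Question.} \emph{Suppose that $q\colon(G,\mathcal P)\to(H,\mathcal Q)$ is a quasi-isometry of pairs and that $(H,\mathcal Q)$ is relatively finitely presented. Is $(G,\mathcal P)$ relatively finitely presented?}
\medskip

The case $\mathcal P=\mathcal Q=\emptyset$ suggests that the answer is yes, and it suggests an argument. Take a closed path in $G$, push it to $H$, cut it there into relator loops, and pull these back by a quasi-inverse. The pulled-back loops have bounded length, so up to translation there are finitely many of them, and they serve as relators for $G$. In the relative setting this count fails for each of the two natural notions of length. In the word metric, the relations that hold inside a member of $\mathcal Q$ may be arbitrarily long. If instead each peripheral element counts as one letter, then bounded length no longer implies finiteness. To see this, let $K$ be free abelian with basis $(a_i)_{i\in\mathbb Z}$, let $\varphi(a_i)=a_{i+1}$, and let $\mathbb Z\wr\mathbb Z=K\rtimes_\varphi\langle t\rangle$, which is generated by $a_0$ and $t$. The kernel of $\langle t\rangle*K\to\mathbb Z\wr\mathbb Z$ is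 the normal closure of the four-letter words $tyt^{-1}\varphi(y)^{-1}$ with $y\in K$. Yet $(\mathbb Z\wr\mathbb Z,\{K\})$ is not relatively finitely presented, because $K$ is not finitely generated (Lemma~\ref{lem:fg}).

The remedy is to keep the word metric, in which balls are finite, and to allow two kinds of elementary loops: short ones, and loops of any length that stay in one peripheral coset. A quasi-isometry of pairs preserves both kinds up to bounded error.

\begin{theorem}\label{thm:main}
Let $q\colon(G,\mathcal P)\to(H,\mathcal Q)$ be a quasi-isometry of pairs. Then $(G,\mathcal P)$ is relatively finitely presented if and only if $(H,\mathcal Q)$ is.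
\end{theorem}

Nothing is assumed about the peripheral subgroups: no malnormality is needed, and they may be finite, nested or repeated. Theorem~\ref{thm:main} is deduced from a statement in which $G$ is only a quasi-retract of $H$ and cosets are controlled in one direction.

\begin{theorem}\label{thm:retract}
Let $(G,\mathcal P)$ and $(H,\mathcal Q)$ be pairs, let $q\colon G\to H$ and $r\colon H\to G$ be maps, and let $\lambda\ge1$, $D\ge0$ be such that
\begin{itemize}
\item[(R1)] for all $x,y\in G$ and $u,v\in H$,
\begin{gather*}
d_H(q(x),q(y))\le\lambda\,d_G(x,y)+\lambda,\qquad d_G(r(u),r(v))\le\lambda\,d_H(u,v)+\lambda,\\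
d_G(rq(x),x)\le\lambda;
\end{gather*}
\item[(R2)] for every $B\in H/\mathcal Q$ there is $A\in G/\mathcal P$ such that every point of $r(B)$ lies within $D$ of a point of $A$.
\end{itemize}
Suppose that $(H,\mathcal Q)$ is relatively finitely presented. Then $(G,\mathcal P)$ is relatively finitely presented if and only if every $P\in\mathcal P$ is finitely generated.
\end{theorem}

Sections~\ref{sec:fg}--\ref{sec:char} translate Definition~\ref{def:rfp} into a property of paths, Sections~\ref{sec:retract} and~\ref{sec:qi} prove the two theorems, and Section~\ref{sec:phi} gives a quantitative version.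

\section{The idea in the case of a finite-index subgroup}\label{sec:example}

For any pair $(G,\mathcal P)$ and integer $k\ge1$ there is a natural candidate for a finite relative presentation. Put $X_k=S_k\setminus\{1\}$ and $F_k=F(X_k,\mathcal P)$, set $[1]=1$, and let $N_k$ be the normal closure in $F_k$ of the finite set
\begin{equation}\label{eq:relators}
[g][h][gh]^{-1}\quad(g,h,gh\in S_k),\qquad\qquad [y]\,(y^{(i)})^{-1}\quad(i\in I,\ y\in P_i\cap S_k).
\end{equation}
The map $F_k\to G$ is onto because $X_k$ generates $G$, and $N_k$ lies in its kernel. The choice $h=g^{-1}$ shows that $[g]^{-1}\equiv[g^{-1}]$ modulo $N_k$.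

Let $K$ be a subgroup of finite index in a finitely generated group $G$. The identity is a quasi-isometry of pairs $(G,\{K\})\to(G,\{G\})$, so Theorem~\ref{thm:main} asserts that $(G,\{K\})$ is relatively finitely presented, whether or not $G$ is finitely presented. We prove this by hand. Write $G=Kt_1\cup\dots\cup Kt_m$ and put $D=\max_j|t_j|$ and $k=2D+1$. Every point of $G$ lies within $D$ of a point of $K$. We denote by $y^{(K)}$ the element $y\in K$ in the free factor $K$.

Let $s_1,\dots,s_n\in S_1$ with $n\ge1$ have product $p\in K$, and let $x_j=s_1\cdots s_j$. Choose $a_j\in K$ with $d_G(x_j,a_j)\le D$, taking $a_0=x_0=1$ and $a_n=x_n=p$. The points $a_j$ shadow the path $x_0,\dots,x_n$ inside $K$. Put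
\[
e_j=x_j^{-1}a_j,\qquad f_j=x_{j-1}^{-1}a_j,\qquad y_j=a_{j-1}^{-1}a_j\in K .
\]
Then $|e_j|\le D$, $|f_j|\le D+1$ and $|y_j|\le 2D+1$, so all these elements lie in $S_k$, and $s_je_j=f_j=e_{j-1}y_j$. There are two consequences.

First, $p=y_1\cdots y_n$. Every $p\in K$ arises in this way, so $K\cap S_k$ generates $K$.

Second, suppose that $p=1$. Two relators of the first kind give $[s_j][e_j]\equiv[f_j]\equiv[e_{j-1}][y_j]$, that is, $[s_j]\equiv[e_{j-1}][y_j][e_j]^{-1}$ modulo $N_k$. The product telescopes, and $e_0=e_n=1$, so
\[
[s_1]\cdots[s_n]\equiv[y_1]\cdots[y_n]\equiv y_1^{(K)}\cdots y_n^{(K)}=(y_1\cdots y_n)^{(K)}=1 .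
\]
It remains to see that every element of $F_k$ is congruent to such a word $[s_1]\cdots[s_n]$. An element of the factor $K$ is a product of elements $y^{(K)}\equiv[y]$ with $y\in K\cap S_k$. If $g\in S_k$ is written as $g=s_1\cdots s_d$ with $d=|g|$, then all prefixes lie in $S_k$, and relators of the first kind give $[g]\equiv[s_1]\cdots[s_d]$. Hence $N_k$ is the kernel of $F_k\to G$.

In geometric terms, a closed path near a coset is joined by a ring of small triangles to a closed path in the coset, and the latter is a relation of the free factor, however long it is. In general the maps $q$ and $r$ do not respect products, so the argument must be phrased for paths instead of words. It also needs to know that the members of $\mathcal Q$ are finitely generated, and we begin there.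

\section{Peripheral subgroups are finitely generated}\label{sec:fg}

A path at a fixed scale can move inside a coset $gP$ only by increments from a finite subset of $P$. So a description of Definition~\ref{def:rfp} by such paths requires the following fact, due to Osin. The reason for it is that finitely many relators and finitely many generators of $G$ involve only finitely many peripheral elements, and the rest of each $P_i$ is attached with no further relation.

We recall the basic property of amalgams. If $C$ is embedded as a subgroup in groups $A$ and $B$, then the amalgam $A*_CB$ is the group whose homomorphisms to any group $T$ correspond to pairs of homomorphisms $A\to T$, $B\to T$ that agree on $C$. The maps from $A$ and $B$ to $A*_CB$ are injective, and their images intersect exactly in $C$.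

\begin{lemma}\label{lem:fg}
If the pair $(G,\mathcal P)$ is relatively finitely presented, then every $P_i$ is finitely generated.
\end{lemma}

\begin{proof}
Let $I=\{1,\dots,m\}$, let $F=F(X,\mathcal P)$, and let the kernel of $F\to G$ be the normal closure of the finite set $R$. Lift a finite generating set of $G$ to a finite set $\hat T\subseteq F$. Write each element of $R\cup\hat T$ as a product of elements of the free factors, and let $P_i'\le P_i$ be generated by the finitely many elements of $P_i$ that occur. Then $F'=F(X)*(\ast_iP_i')$ is a subgroup of $F$ that contains $R\cup\hat T$. Let $G_0$ be the quotient of $F'$ by the normal closure of $R$ in $F'$.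

Each map $P_j'\to G_0$ is injective, because the composite $P_j'\to G_0\to G$ is the inclusion. Define $G_j=G_{j-1}*_{P_j'}P_j$ for $j=1,\dots,m$. By induction $G_0$ embeds in $G_{j-1}$, so $P_j'$ does too, and each $G_j$ is an amalgam in the sense above. Hence $G_0\le G_1\le\dots\le G_m$ and $P_j\cap G_{j-1}=P_j'$ in $G_j$.

A homomorphism $G_m\to T$ is the same as a homomorphism $F'\to T$ that kills $R$, together with extensions of its restrictions from $P_j'$ to $P_j$. This is the same as a homomorphism $F\to T$ that kills $R$, that is, a homomorphism $G\to T$. So the natural map $G_m\to G$ is an isomorphism. The map $G_0\to G$ is onto because $\hat T\subseteq F'$, and therefore $G_0=G_1=\dots=G_m$. It follows that $P_j=P_j\cap G_{j-1}=P_j'$, which is finitely generated.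
\end{proof}

Finite generation of $G$ is used to make $\hat T$ finite. Without it the lemma fails for $\mathcal P=\{G\}$.

\section{Paths, cells and fillings}\label{sec:paths}

Fix a pair $(G,\mathcal P)$. A \emph{scale} is an integer $k\ge1$. A \emph{$k$-path} is a sequence $p=(x_0,\dots,x_n)$ in $G$ with $n\ge0$ and $d_G(x_{j-1},x_j)\le k$ for all $j$. Its \emph{length} is $|p|=n$, its \emph{steps} are the pairs $(x_{j-1},x_j)$, and it is \emph{closed} if $x_n=x_0$. Constant steps are allowed, so a map that takes points at distance at most $k$ to points at distance at most $k'$ takes $k$-paths to $k'$-paths of the same length. We write $p^{-1}$ for the reversed path and $pp'$ for concatenation.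

\begin{definition}\label{def:cells}
A \emph{$k$-cell} is a closed $k$-path that is either a \emph{triangle}, meaning that its length is at most $3$, or a \emph{coset cell}, meaning that all its vertices lie in one coset $A\in G/\mathcal P$.

Let $a,b$ be $k$-paths, with $a$ ending and $b$ starting at $x$, and let $\ell$ be a closed $k$-path at $x$. The passage from $ab$ to $a\ell b$, or back, is a \emph{free move}, of cost $0$, if $\ell$ has the form $(x,x)$ or $(x,y,x)$. It is a \emph{cell move}, of cost $|\ell|$, if $\ell$ is a $k$-cell. We say that $p\equiv_kp'$ \emph{at cost $N$} if a finite sequence of moves of total cost at most $N$ leads from $p$ to $p'$, and we write $p\equiv_kp'$ if this holds for some $N$. A closed $k$-path $c$ at $x$ is \emph{filled at scale $k$} (at cost $N$) if $c\equiv_k(x)$ (at cost $N$).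
\end{definition}

The two kinds of cells correspond to the two kinds of relators in \eqref{eq:relators}. Costs matter only for Section~\ref{sec:phi}, but they are easiest to record along the way. Three properties follow from the definition.
\begin{itemize}
\item[(E1)] The relation $\equiv_k$ is an equivalence relation that preserves endpoints and is compatible with concatenation. Costs add along chains and under concatenation.
\item[(E2)] The path $pp^{-1}$ is filled at cost $0$. Hence $p\equiv_kp'$ at cost $N$ if $p(p')^{-1}$ is filled at cost $N$, and $ece^{-1}$ is filled at cost $N$ if $c$ is.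
\item[(E3)] Left translation by $g\in G$ takes moves to moves of the same cost. If $k\le k'$, a move at scale $k$ is a move at scale $k'$ of the same cost.
\end{itemize}

\begin{remark}\label{rem:topology}
Let $\Gamma_k$ be the graph with vertex set $G$ in which distinct $x,y$ are adjacent when $d_G(x,y)\le k$. Free moves generate homotopy of edge paths in $\Gamma_k$ relative to endpoints. Since $a\ell b$ is homotopic to $(a\ell a^{-1})ab$ and the reverse of a cell is a cell, $c$ is filled at cost $N$ exactly when $[c]=\prod_j[u_j\ell_ju_j^{-1}]$ in $\pi_1(\Gamma_k,x)$ for some cells $\ell_j$ with $\sum_j|\ell_j|\le N$. So all closed $k$-paths are filled exactly when the $2$-complex obtained from $\Gamma_k$ by attaching a disk along each cell is simply connected. We do not use this description.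
\end{remark}

The next lemma lists the ways in which triangles are used.

\begin{lemma}\label{lem:tri}
Let $k$ be a scale.
\begin{itemize}
\item[(a)] \emph{(Fan.)} If $p=(z_0,\dots,z_n)$ is a $k$-path with $n\ge1$ and $d_G(z_0,z_j)\le k$ for all $j$, then $p\equiv_k(z_0,z_n)$ at cost $3n$. If $p$ is closed, it is filled at cost $3n$.
\item[(b)] \emph{(Refinement.)} If $p$ is a $k$-path of length $n$ with $d_G(x,y)\le\rho$ for each of its steps $(x,y)$, then $p\equiv_kp'$ at cost $3\rho n$ for some $1$-path $p'$ of length at most $\rho n$.
\item[(c)] \emph{(Ladder.)} If $(x_0,\dots,x_n)$ and $(y_0,\dots,y_n)$ are $k$-paths with $d_G(x_j,y_j)\le k$ for all $j$ and $d_G(x_j,y_{j+1})\le k$ for $j<n$, then $(x_0,\dots,x_n)\equiv_k(x_0,y_0,\dots,y_n,x_n)$ at cost $6n$.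
\end{itemize}
\end{lemma}

\begin{proof}
If $x,y,z$ are pairwise within $k$, then $(x,y,z)\equiv_k(x,z)$ at cost $3$: a free move leads to $(x,y,z,x,z)$, and a cell move deletes the triangle $(x,y,z,x)$. Call this a shortcut.

(a) Shortcuts lead from $p$ to $(z_0,z_2,\dots,z_n)$, then to $(z_0,z_3,\dots,z_n)$, and after $n-1$ of them to $(z_0,z_n)$. If $z_n=z_0$, one free move finishes.

(b) Delete constant steps by free moves. For any other step $(x,y)$, with $d=d_G(x,y)\le k$, there is a $1$-path of length $d$ from $x$ to $y$. Its vertices lie within $d$ of $x$, so by (a) it can replace the step at cost $3d\le3\rho$.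

(c) The triples $x_j,y_j,y_{j+1}$ and $x_j,x_{j+1},y_{j+1}$ are pairwise within $k$, so $(x_j,y_j,y_{j+1})\equiv_k(x_j,y_{j+1})\equiv_k(x_j,x_{j+1},y_{j+1})$ at total cost $6$. Applying this for $j=0,\dots,n-1$ in turn leads from $(x_0,y_0,\dots,y_n,x_n)$ to $(x_0,\dots,x_n,y_n,x_n)$, and a free move finishes.
\end{proof}

To move a filling from one pair or scale to another, it suffices to fill the image of each cell. We allow steps to be sent to paths, which is needed in Section~\ref{sec:phi}.

\begin{lemma}\label{lem:transport}
Let $(H,\mathcal Q)$, $(G,\mathcal P)$ be pairs, let $\kappa,k$ be scales, and let $f\colon H\to G$ be a map. For all $u,v\in H$ with $d_H(u,v)\le\kappa$ let $\sigma(u,v)$ be a $k$-path from $f(u)$ to $f(v)$, such that $\sigma(v,u)=\sigma(u,v)^{-1}$ and $\sigma(u,u)$ is filled at cost $0$. Extend $\sigma$ to $\kappa$-paths by concatenation, with $\sigma((u))=(f(u))$. Suppose that $\beta\ge0$ and that $\sigma(\ell)$ is filled at scale $k$ at cost $\beta|\ell|$ for every $\kappa$-cell $\ell$ of $(H,\mathcal Q)$. If a closed $\kappa$-path $c$ is filled at scale $\kappa$ at cost $N$, then $\sigma(c)$ is filled at scale $k$ at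 cost $\beta N$.
\end{lemma}

\begin{proof}
A move between $ab$ and $a\ell b$ relates $\sigma(a)\sigma(b)$ and $\sigma(a)\sigma(\ell)\sigma(b)$. For a free move, $\sigma(\ell)$ is $\sigma(u,u)$ or $\sigma(u,v)\sigma(u,v)^{-1}$, which is filled at cost $0$. For a cell move, $\sigma(\ell)$ is filled at cost $\beta|\ell|$. Now apply (E1).
\end{proof}

\section{A geometric characterization}\label{sec:char}

\begin{definition}\label{def:adm}
A scale $k$ is \emph{admissible} for $(G,\mathcal P)$ if $P_i\cap S_k$ generates $P_i$ for every $i$, and every closed $k$-path in $G$ is filled at scale $k$.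
\end{definition}

The first condition does not follow from the second. In the free group $F_2$ with a basis as generating set, every closed $1$-path is filled by free moves, whatever $\mathcal P$ is, and $\mathcal P$ may contain a subgroup that is not finitely generated. Small scales can also fail. For $\mathbb Z^2$ with generators $a,b$ and $\mathcal P=\emptyset$, the graph $\Gamma_1$ is bipartite, so every $1$-cell is removed by free moves and the square $(1,a,ab,b,1)$ is not filled at scale $1$. At scale $2$ it is filled by a fan.

\begin{proposition}\label{prop:char}
Let $(G,\mathcal P)$ be a pair.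
\begin{itemize}
\item[(i)] If some scale is admissible, then $(G,\mathcal P)$ is relatively finitely presented.
\item[(ii)] If $(G,\mathcal P)$ is relatively finitely presented, then all sufficiently large scales are admissible.
\end{itemize}
\end{proposition}

\begin{proof}[Proof of \textup{(i)}]
Let $k$ be admissible. We show that the subgroup $N_k$ defined by \eqref{eq:relators} is the kernel of $F_k\to G$. To a $k$-path $p=(x_0,\dots,x_n)$ assign
\[
\psi(p)=[x_0^{-1}x_1]\cdots[x_{n-1}^{-1}x_n]\,N_k\in F_k/N_k .
\]
Then $\psi(pp')=\psi(p)\psi(p')$, so $\psi$ is unchanged by moves as soon as $\psi(\ell)=1$ for each loop $\ell$ that a move inserts. For $\ell=(x,x)$ this is $[1]=1$, and for $\ell=(x,y,x)$ it is $[g][g^{-1}]\equiv1$. A triangle of length at most $2$ is constant or of one of these forms. A triangle of length $3$ has increments $g$, $h$, $(gh)^{-1}$ in $S_k$, and $[g][h][(gh)^{-1}]\equiv[gh][(gh)^{-1}]\equiv1$. A coset cell in $gP_i$ has increments $y_1,\dots,y_n\in P_i\cap S_k$ with product $1$, and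
\[
[y_1]\cdots[y_n]\equiv y_1^{(i)}\cdots y_n^{(i)}=(y_1\cdots y_n)^{(i)}=1 .
\]
All closed $k$-paths are filled, so $\psi(c)=1$ for every closed $k$-path $c$.

Let $w$ lie in the kernel of $F_k\to G$. Since $P_i\cap S_k$ generates $P_i$, each $p^{(i)}$ is a product of elements $y^{(i)}\equiv[y]$ with $y\in P_i\cap S_k$; this is where the first condition of admissibility enters. Together with $[g]^{-1}\equiv[g^{-1}]$ this gives $w\equiv[g_1]\cdots[g_n]$ with $g_j\in S_k$. Then $g_1\cdots g_n=1$ in $G$, so $c=(1,g_1,g_1g_2,\dots,g_1\cdots g_n)$ is a closed $k$-path, and $wN_k=\psi(c)=1$.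
\end{proof}

For the converse, a relative relator may contain peripheral elements as single letters, and so may the conjugating elements in a product of conjugates of relators. Such letters are steps of unbounded size. Lemma~\ref{lem:fg} lets us spell them in a finite alphabet, at the price of adding the relations of each $P_i$; these become coset cells.

\begin{proof}[Proof of \textup{(ii)}]
Let the kernel of $F(X,\mathcal P)\to G$ be the normal closure of the finite set $R$. By Lemma~\ref{lem:fg}, choose finite generating sets $Y_i$ of $P_i$. Let $Z=X\sqcup\bigsqcup_iY_i$, and let $M_i$ be the kernel of $F(Y_i)\to P_i$. Since $F(Z)=F(X)*(\ast_iF(Y_i))$, the kernel of $F(Z)\to F(X,\mathcal P)$ is the normal closure of $\bigcup_iM_i$. Let $R'$ be a finite set of words in $Z^{\pm1}$ that lift the elements of $R$. An element of the kernel of $F(Z)\to G$ maps to a product of conjugates of elements of $R^{\pm1}$, so it differs from a product of conjugates of elements of $(R')^{\pm1}$ by an element of the previous kernel. Thus the kernel of $F(Z)\to G$ is the normal closure of $R'\cup\bigcup_iM_i$.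

A word $z_1\cdots z_n$ in $Z^{\pm1}$ \emph{reads} from $x\in G$ the sequence $(x,xz_1,xz_1z_2,\dots)$, where letters are evaluated in $G$. For $s\in S_1\setminus\{1\}$ choose a word $w_s$ that represents $s$. Let $k$ be any scale such that $k\ge|z|$ for all $z\in Z$ and the sequences read from $1$ by the finitely many words $w_s$ and $r\in R'$ stay within $k$ of $1$. All large $k$ have this property. For such $k$, words read $k$-paths, and $P_i\cap S_k$ contains $Y_i$ and so generates $P_i$.

Let $c$ be a closed $k$-path at $x$. By Lemma~\ref{lem:tri}(b) and free moves we may assume that $c$ is a $1$-path without constant steps. By Lemma~\ref{lem:tri}(a), each step $(y,ys)$ may be replaced by the path read by $w_s$ from $y$. So $c\equiv_kc'$, where $c'$ is read from $x$ by a word $w$ that is trivial in $G$. In $F(Z)$ we have $w=\prod_ju_jr_j^{\pm1}u_j^{-1}$, where each $r_j$ is either in $R'$ or a word in some $Y_i^{\pm1}$ that is trivial in $P_i$. The two sides differ by insertions and deletions of subwords $zz^{-1}$ and $z^{-1}z$, and these are free moves on the paths read from $x$. By (E1) and (E2) it suffices to fill the closed path $\ell_j$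 read by $r_j^{\pm1}$ from a point $g$. If $r_j\in R'$, then $\ell_j$ is the path read by $r_j$ or its reverse; it stays within $k$ of $g$ and is filled by a fan. Otherwise $\ell_j$ lies in $gP_i$ and is a coset cell.
\end{proof}

\section{Transport of fillings to a quasi-retract}\label{sec:retract}

The following estimate is the core of the proof of Theorem~\ref{thm:retract}. The images under $r$ of coset cells do not lie in cosets, only near them, and the scale in $G$ is chosen large enough to absorb this error.

\begin{proposition}\label{prop:core}
Let $q,r,\lambda,D$ satisfy \textup{(R1)} and \textup{(R2)}. Let $\kappa\ge2\lambda$ be a scale, put $\mu=\lambda\kappa+\lambda$, and let $k\ge\mu+2D$ be a scale. If $c$ is a closed $1$-path of length $n$ in $G$, then $q(c)$ is a closed $\kappa$-path in $H$. If $q(c)$ is filled at scale $\kappa$ at cost $N$, then $c$ is filled at scale $k$ at cost $7N+6n$.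
\end{proposition}

\begin{proof}
Let $c=(x_0,\dots,x_n)$. By (R1), $d_H(q(x_j),q(x_{j+1}))\le2\lambda\le\kappa$, which is the first claim. Also by (R1), points of $H$ at distance at most $\kappa$ have $r$-images at distance at most $\mu\le k$. So $r$ takes $\kappa$-paths to $k$-paths.

\emph{From $c$ to $rq(c)$.} We have $d_G(x_j,rq(x_j))\le\lambda$ and $d_G(x_j,rq(x_{j+1}))\le1+\lambda\le2\lambda\le\mu\le k$. By Lemma~\ref{lem:tri}(c), $c\equiv_ke\,rq(c)\,e^{-1}$ at cost $6n$, where $e=(x_0,rq(x_0))$. By (E2) it suffices to fill $rq(c)$ at cost $7N$. By Lemma~\ref{lem:transport}, applied with $f=r$ and $\sigma(u,v)=(r(u),r(v))$, it suffices to fill $r(\ell)$ at cost $7|\ell|$ for every $\kappa$-cell $\ell$ of $(H,\mathcal Q)$.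

\emph{Images of cells.} If $\ell$ is a triangle, then $r(\ell)$ is a triangle of the same length, and one cell move deletes it. Let $\ell=(v_0,\dots,v_m)$ be a coset cell in $B\in H/\mathcal Q$. Take $A\in G/\mathcal P$ as in (R2), and for each vertex $v$ of $\ell$ choose $a(v)\in A$ with $d_G(r(v),a(v))\le D$. The choice depends only on the point $v$, so $a(v_m)=a(v_0)$. We have
\[
d_G(a(v_t),a(v_{t+1}))\le\mu+2D\le k,\qquad d_G(r(v_t),a(v_{t+1}))\le\mu+D\le k .
\]
So $a(\ell)=(a(v_0),\dots,a(v_m))$ is a closed $k$-path in $A$, that is, a coset cell of length $m$. Lemma~\ref{lem:tri}(c) gives $r(\ell)\equiv_ke'\,a(\ell)\,(e')^{-1}$ at cost $6m$, with $e'=(r(v_0),a(v_0))$; see Figure~\ref{fig:ring}. Deleting $a(\ell)$ costs $m$, so $r(\ell)$ is filled at cost $7m$.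
\end{proof}

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=0.85]
\fill[gray!25] (0:1.2) -- (60:1.2) -- (120:1.2) -- (180:1.2) -- (240:1.2) -- (300:1.2) -- cycle;
\draw (0:1.2) -- (60:1.2) -- (120:1.2) -- (180:1.2) -- (240:1.2) -- (300:1.2) -- cycle;
\draw[very thick] (0:2.4) -- (60:2.4) -- (120:2.4) -- (180:2.4) -- (240:2.4) -- (300:2.4) -- cycle;
\draw (0:2.4) -- (0:1.2) (60:2.4) -- (60:1.2) (120:2.4) -- (120:1.2) (180:2.4) -- (180:1.2) (240:2.4) -- (240:1.2) (300:2.4) -- (300:1.2);
\draw[dashed] (0:2.4) -- (60:1.2) (60:2.4) -- (120:1.2) (120:2.4) -- (180:1.2) (180:2.4) -- (240:1.2) (240:2.4) -- (300:1.2) (300:2.4) -- (0:1.2);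
\node at (0,0) {$a(\ell)\subseteq A$};
\node[right] at (0:2.4) {$r(v_0)$};
\node[above right] at (60:2.4) {$r(v_1)$};
\node[above left] at (120:2.4) {$r(v_2)$};
\end{tikzpicture}
\caption{Filling the image of a coset cell $\ell=(v_0,\dots,v_m)$ of $H$, for $m=6$. The closed path $r(\ell)$ (thick) lies within $D$ of a peripheral coset $A$ of $G$. A ring of $2m$ triangles with sides at most $k$ joins it to a closed path $a(\ell)$ in $A$, which is a single coset cell (shaded).}\label{fig:ring}
\end{figure}

\begin{proof}[Proof of Theorem~\ref{thm:retract}]
If $(G,\mathcal P)$ is relatively finitely presented, then Lemma~\ref{lem:fg} applies. Conversely, let every $P_i$ be finitely generated. By Proposition~\ref{prop:char}(ii) there is a scale $\kappa\ge2\lambda$ that is admissible for $(H,\mathcal Q)$. Choose a scale $k\ge\lambda\kappa+\lambda+2D$ such that $S_k$ contains a finite generating set of each $P_i$. By Proposition~\ref{prop:core}, every closed $1$-path in $G$ is filled at scale $k$, and then so is every closed $k$-path, by Lemma~\ref{lem:tri}(b). Thus $k$ is admissible for $(G,\mathcal P)$, and Proposition~\ref{prop:char}(i) applies.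
\end{proof}

\begin{remark}\label{rem:general}
Theorem~\ref{thm:retract} covers situations outside Theorem~\ref{thm:main}. A homomorphism $r\colon F_2\to\mathbb Z$ that retracts onto a free factor satisfies (R1) with $q$ the inclusion, although $q$ is not a quasi-isometry. If $G=H$, $q=r=\mathrm{id}$ and $\mathcal Q\subseteq\mathcal P$, then (R1) and (R2) hold, so a relatively finitely presented pair keeps this property after new subgroups are added to the family exactly when these are finitely generated.
\end{remark}

\section{Quasi-isometries of pairs}\label{sec:qi}

To apply Theorem~\ref{thm:retract} we need a quasi-inverse $r$, condition (R2), and finite generation of the members of $\mathcal P$. The second comes from surjectivity onto $H/\mathcal Q$ and the third from surjectivity onto $G/\mathcal P$.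

\begin{lemma}\label{lem:inverse}
Let $q\colon(G,\mathcal P)\to(H,\mathcal Q)$ be an $(L,C,M)$-quasi-isometry of pairs, and for $h\in H$ choose $r(h)\in G$ with $d_H(qr(h),h)\le C$. Then \textup{(R1)} and \textup{(R2)} hold with $\lambda=\max\{L,3LC\}$ and $D=L(M+2C)$, and $r$ is a quasi-isometry of pairs $(H,\mathcal Q)\to(G,\mathcal P)$.
\end{lemma}

\begin{proof}
The lower bound for $q$ reads $d_G(x,y)\le L\bigl(d_H(q(x),q(y))+C\bigr)$. It gives
\begin{align*}
d_G(r(h),r(h'))&\le L\bigl(d_H(h,h')+2C+C\bigr)=L\,d_H(h,h')+3LC,\\
d_G(rq(x),x)&\le L\bigl(d_H(qrq(x),q(x))+C\bigr)\le2LC .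
\end{align*}
With the upper bound for $q$ and $C\le3LC$, this proves (R1). The upper bound for $q$ also gives
\[
d_H(h,h')\le d_H(qr(h),qr(h'))+2C\le L\,d_G(r(h),r(h'))+3C,
\]
and every $x\in G$ lies within $2LC$ of $r(q(x))$. So $r$ is an $(L,3LC)$-quasi-isometry.

Suppose that $\mathrm{hdist}(q(A),B)<M$. For $b\in B$ there is $a\in A$ with $d_H(q(a),b)<M$. Then $d_H(q(a),qr(b))\le M+C$, so $d_G(a,r(b))\le L(M+2C)=D$. Every $B\in H/\mathcal Q$ occurs in such a pair, and this proves (R2). For $a\in A$ there is $b\in B$ with $d_H(q(a),b)<M$, and then
\[
d_G(r(b),a)\le d_G(r(b),rq(a))+d_G(rq(a),a)\le(LM+3LC)+2LC .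
\]
Hence $\mathrm{hdist}(r(B),A)<M'=L(M+5C)+1$. The relation defined by $r$ and $M'$ thus contains the transpose of the relation defined by $q$ and $M$, so both of its projections are onto.
\end{proof}

\begin{lemma}\label{lem:fgtransfer}
Let $q\colon G\to H$ be an $(L,C)$-quasi-isometry, let $P\le G$ and $Q\le H$ be subgroups, and let $\mathrm{hdist}(q(P),hQ)<M$ for some $h\in H$. If $Q$ is finitely generated, then so is $P$.
\end{lemma}

\begin{proof}
Let $s$ bound the lengths in $H$ of the elements of a finite generating set of $Q$, and let $p\in P$. Choose $b,b'\in hQ$ within $M$ of $q(1)$ and $q(p)$. Writing $b^{-1}b'\in Q$ in the generators, and repeating a point if $b=b'$, we obtain $b=b_0,\dots,b_n=b'$ in $hQ$ with $n\ge1$ and $d_H(b_j,b_{j+1})\le s$. Choose $p_j\in P$ with $d_H(q(p_j),b_j)\le M$, taking $p_0=1$ and $p_n=p$. Then $d_H(q(p_j),q(p_{j+1}))\le s+2M$, so $|p_j^{-1}p_{j+1}|\le L(s+2M+C)$. Since $p=\prod_{j<n}p_j^{-1}p_{j+1}$, the group $P$ is generated by its finitely many elements of length at most $L(s+2M+C)$.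
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}]
Let $(H,\mathcal Q)$ be relatively finitely presented, and let $r$ be as in Lemma~\ref{lem:inverse}, so that (R1) and (R2) hold. Each $P\in\mathcal P$ is itself an element of $G/\mathcal P$, so there is $hQ\in H/\mathcal Q$ with $\mathrm{hdist}(q(P),hQ)<M$. The group $Q$ is finitely generated by Lemma~\ref{lem:fg}, and then $P$ is by Lemma~\ref{lem:fgtransfer}. Theorem~\ref{thm:retract} shows that $(G,\mathcal P)$ is relatively finitely presented. The converse follows by applying what we have proved to the quasi-isometry of pairs $r$.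
\end{proof}

Neither surjectivity condition in Definition~\ref{def:qi} can be dropped from the implication that the Question asks for. In both examples below $G=H$, $q=\mathrm{id}$, and $1$ denotes the trivial subgroup.

\begin{example}[Surjectivity onto $G/\mathcal P$]\label{ex:G}
Let $G=F_2$, $\mathcal Q=\{1\}$ and $\mathcal P=\{1,[F_2,F_2]\}$. Every element of $H/\mathcal Q$ is a point and is matched with the same point in $G/\mathcal P$; the infinite cosets of $[F_2,F_2]$ are unmatched. The pair $(H,\mathcal Q)$ is relatively finitely presented. The commutator subgroup $[F_2,F_2]$ is not finitely generated, so $(G,\mathcal P)$ is not relatively finitely presented, by Lemma~\ref{lem:fg}.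
\end{example}

\begin{example}[Surjectivity onto $H/\mathcal Q$]\label{ex:H}
Let $G$ be finitely generated but not finitely presented, for instance $\mathbb Z\wr\mathbb Z$, and let $\mathcal Q=\{1,G\}$ and $\mathcal P=\{1\}$. Every element of $G/\mathcal P$ is matched, and the coset $G\in H/\mathcal Q$ is not. The pair $(H,\mathcal Q)$ is relatively finitely presented, with $X=\emptyset$ and trivial kernel, while $(G,\{1\})$ is not.
\end{example}

\section{An invariant filling function}\label{sec:phi}

Let $(G,\mathcal P)$ be relatively finitely presented and let $k$ be admissible. Define $\Phi_k(n)$ as the maximum, over closed $1$-paths $c$ in $G$ of length at most $n$, of the least cost at which $c$ is filled at scale $k$. Up to translation there are finitely many such $c$, so $\Phi_k(n)$ is finite by (E3), and $\Phi_k$ is nondecreasing. A coset cell is charged its length, not a unit, because transporting a coset cell of length $m$ takes $2m$ triangles (Figure~\ref{fig:ring}).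

For functions of $n\in\{0,1,2,\dots\}$ write $f\preceq g$ if $f(n)\le Kg(Kn)+Kn+K$ for some integer $K\ge1$ and all $n$, and write $f\simeq g$ if $f\preceq g$ and $g\preceq f$. On nondecreasing nonnegative functions $\preceq$ is transitive, so $\simeq$ is the equivalence relation that it defines.

\begin{theorem}\label{thm:phi}
\begin{itemize}
\item[(a)] If $k$ and $k'$ are admissible for $(G,\mathcal P)$, then $\Phi_k\simeq\Phi_{k'}$. Write $\Phi^G$ for any of these functions.
\item[(b)] In the situation of Theorem~\ref{thm:retract}, if all $P\in\mathcal P$ are finitely generated, then $\Phi^G\preceq\Phi^H$.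
\item[(c)] If $(G,\mathcal P)\to(H,\mathcal Q)$ is a quasi-isometry of relatively finitely presented pairs, then $\Phi^G\simeq\Phi^H$.
\end{itemize}
\end{theorem}

\begin{proof}
(a) Let $k<k'$. By (E3), $\Phi_{k'}\le\Phi_k$. In the other direction a filling at scale $k'$ uses steps that are too long for scale $k$, so we replace steps by geodesics. For $d_G(x,y)\le k'$ let $\sigma(x,y)$ be a $1$-path of length $d_G(x,y)$ from $x$ to $y$, chosen for one ordering of each pair and reversed for the other. Then $\sigma(x,x)=(x)$, and $\sigma(c)$ is $c$ with constant steps deleted when $c$ is a $1$-path. If $\sigma(\ell)$ is filled at scale $k$ at cost $\beta|\ell|$ for every $k'$-cell $\ell$, then Lemma~\ref{lem:transport} with $f=\mathrm{id}$ gives $\Phi_k\le\beta\Phi_{k'}$. It remains to find $\beta$; cells of length $0$ need no filling.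

If $\ell$ is a triangle with $|\ell|\ge1$, then $\sigma(\ell)$ is a closed $1$-path of length at most $3k'$, filled at cost $\Phi_k(3k')\le\Phi_k(3k')|\ell|$.

Let $\ell$ be a coset cell in $gP_i$. The geodesics $\sigma(x,y)$ may leave the coset, so we compare them with paths that stay in it. Since $P_i\cap S_k$ generates $P_i$, there is a number $b$ such that for all $i$ each element of the finite set $P_i\cap S_{k'}$ is a product of at most $b$ elements of $P_i\cap S_k$. So for each step $(x,y)$ of $\ell$ there is a $k$-path $\tau(x,y)$ in $gP_i$ from $x$ to $y$ of length at most $b$. Up to translation there are finitely many closed $k$-paths of length at most $k'+b$, and each is filled because $k$ is admissible; let $b'$ be a cost at which all are filled. By (E2), $\sigma(x,y)\equiv_k\tau(x,y)$ at cost $b'$. Hence $\sigma(\ell)\equiv_k\tau(\ell)$ at cost $b'|\ell|$, where the concatenation $\tau(\ell)$ is a coset cell at scale $k$ of length at most $b|\ell|$. So $\beta=\max\{\Phi_k(3k'),b+b'\}$ works.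

(b) Take $\kappa$ and $k$ as in the proof of Theorem~\ref{thm:retract}; they are admissible for $(H,\mathcal Q)$ and $(G,\mathcal P)$. Let $c$ be a closed $1$-path in $G$ of length at most $n$. The steps of $q(c)$ join points at distance at most $2\lambda$. By Lemma~\ref{lem:tri}(b), $q(c)\equiv_\kappa c'$ at cost $6\lambda n$ for a closed $1$-path $c'$ in $H$ of length at most $2\lambda n$. So $q(c)$ is filled at cost $6\lambda n+\Phi^H_\kappa(\lfloor2\lambda n\rfloor)$, and Proposition~\ref{prop:core} gives
\[
\Phi^G_k(n)\le7\,\Phi^H_\kappa(\lfloor2\lambda n\rfloor)+42\lambda n+6n\le7\,\Phi^H_\kappa(\lfloor2\lambda n\rfloor)+48\lambda n .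
\]
As $\Phi^H_\kappa$ is nondecreasing, any integer $K\ge48\lambda$ shows that $\Phi^G_k\preceq\Phi^H_\kappa$. By (a) and transitivity the scales do not matter.

(c) All peripheral subgroups are finitely generated by Lemma~\ref{lem:fg}. By Lemma~\ref{lem:inverse}, a quasi-isometry of pairs in one direction yields (R1), (R2) and a quasi-isometry of pairs in the other direction. So (b) applies in both directions.
\end{proof}

Part (c), applied to the identity map, shows that the class of $\Phi^G$ does not depend on the word metric. For $\mathcal P=\mathcal Q=\emptyset$, Theorem~\ref{thm:main} is the classical invariance of finite presentability, and $\Phi^G$ is the Dehn function up to $\simeq$, as we now check. Let $\langle Z\mid R\rangle$ be a finite presentation of $G$. For $w$ in the kernel of $F(Z)\to G$, $\mathrm{Area}(w)$ is the least number of factors in an expression $w=\prod_ju_jr_j^{\pm1}u_j^{-1}$ in $F(Z)$ with $r_j\in R$. The \emph{Dehn function} $\delta(n)$ is the largest area of a word of length at most $n$ that is trivial in $G$.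

\begin{proposition}\label{prop:dehn}
If $G$ is finitely presented and $\mathcal P=\emptyset$, then $\Phi^G\simeq\delta$.
\end{proposition}

\begin{proof}
Run the proof of Proposition~\ref{prop:char}(ii) with the alphabet $Z$ and $R'=R$. Let $k$ be a scale as chosen there, and let the integer $\alpha\ge1$ bound the lengths of the words $w_s$ and $r\in R$. A closed $1$-path of length at most $n$ is replaced at cost $3\alpha n$ by a path read by a word of length at most $\alpha n$. This word is a product of at most $\delta(\alpha n)$ conjugates of relators, each filled at cost $3\alpha$. So $\Phi_k(n)\le3\alpha\,\delta(\alpha n)+3\alpha n$, and $\Phi_k\preceq\delta$.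

Conversely, for $d_G(x,y)\le k$ choose a word $\omega(x,y)$ in $Z^{\pm1}$ that represents $x^{-1}y$, with $\omega(x,x)$ empty and $\omega(y,x)$ the formal inverse of $\omega(x,y)$. Since $S_k$ is finite, the lengths can be bounded by a constant $\gamma$. Extend $\omega$ to $k$-paths by concatenation. If $v$ and $uu'$ are trivial in $G$, the identity $uvu'=(uvu^{-1})uu'$ shows that the areas of $uvu'$ and $uu'$ differ by at most $\mathrm{Area}(v)$. A free move does not change $\omega$ in $F(Z)$. A cell move of positive cost inserts or deletes a trivial word of length at most $3\gamma$. Hence $\mathrm{Area}(\omega(c))\le\delta(3\gamma)N$ if $c$ is filled at cost $N$.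

Let $w=z_1\cdots z_n$ be trivial in $G$ and let $c=(x_0,\dots,x_n)$ be the closed $k$-path that it reads from $1$. By Lemma~\ref{lem:tri}(b), $c$ is filled at cost $3kn+\Phi_k(kn)$. Replacing $z_j$ by $\omega(x_{j-1},x_j)$ amounts to deleting the trivial word $z_j\,\omega(x_{j-1},x_j)^{-1}$, of length at most $\gamma+1$. Therefore
\[
\mathrm{Area}(w)\le n\,\delta(\gamma+1)+\delta(3\gamma)\bigl(3kn+\Phi_k(kn)\bigr),
\]
and $\delta\preceq\Phi_k$.
\end{proof}

\begin{thebibliography}{9}
\bibitem{HMS} Sam Hughes, Eduardo Mart\'inez-Pedroza and Luis Jorge S\'anchez Salda\~na, \emph{Quasi-isometry invariance of relative filling functions}, arXiv:2107.03355 (2021).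
\end{thebibliography}
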